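# Two generators suffice: $\Sigma^0_3$-completeness of isomorphism for recursively presented groups, by way of $D_n(G)$

## 1. The group $D_n(G)$ inside a wreath product

Let $G$ be a group and $n\ge 3$. Elements of $G^n$ are functions $f:\{1,\dots,n\}\to G$. The wreath product is $G\wr S_n=G^n\rtimes S_n$ with $(\sigma f\sigma^{-1})(i)=f(\sigma^{-1}i)$, and permutations compose from right to left. Every element is uniquely $f\sigma$ with $f\in G^n$, $\sigma\in S_n$. We call $f$ its *label*; elements of $S_n$, whose label is trivial, are called *pure*. Multiplying out, we get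
$$\text{the label of } (f\sigma)(f'\sigma') \text{ at } i \text{ is } f(i)\,f'(\sigma^{-1}i), \tag{1}$$
$$\text{for } k\in G^n,\ \alpha\in S_n:\quad \text{the label of } k\alpha k^{-1} \text{ at } v \text{ is } k(v)\,k(\alpha^{-1}v)^{-1}. \tag{2}$$

Write $e_i(g)\in G^n$ for the function with value $g$ at $i$ and $1$ elsewhere, so that $\sigma e_i(g)\sigma^{-1}=e_{\sigma i}(g)$. For $i\ne l$ put $d_{il}(g)=e_i(g)e_l(g)^{-1}$: value $g$ at $i$, value $g^{-1}$ at $l$. Then $d_{il}(g)^{-1}=d_{il}(g^{-1})$ and $\sigma d_{il}(g)\sigma^{-1}=d_{\sigma i,\sigma l}(g)$. Commutators are $[a,b]=aba^{-1}b^{-1}$.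

**Definition.** Let $\chi:G^n\to G/G'$, $\chi(f)=\prod_i f(i)G'$. This is a homomorphism, invariant under $S_n$, because $G/G'$ is abelian. Put
$$B_n(G)=\ker\chi,\qquad D_n(G)=B_n(G)\,A_n .$$

So we allow only even permutations, and only labels whose product vanishes in the abelianization. Two examples: $B_3(\mathbb Z)=\{(a,b,c):a+b+c=0\}\cong\mathbb Z^2$, and $D_3(\mathbb Z)$ is this lattice extended by the cyclic rotation of coordinates. If $G$ is perfect, for instance $G=A_5$, there is no condition on the label, and $D_n(G)=G^n\rtimes A_n$.

We collect some facts. First, $B_n(G)$ is normal in $G\wr S_n$ by invariance of $\chi$, and $D_n(G)/B_n(G)\cong A_n$. Next, $D_n(G)$ is also normal in $G\wr S_n$: for $f\in G^n$ and $\alpha\in A_n$, $f\alpha f^{-1}=f\,(\alpha f^{-1}\alpha^{-1})\,\alpha$, and $\chi(f\cdot\alpha f^{-1}\alpha^{-1})=1$. The coordinate maps $\mathrm{pr}_i:B_n(G)\to G$, $f\mapsto f(i)$, are onto, because $d_{il}(g)\in B_n(G)$. Finally, an isomorphism $G\to H$, applied coordinatewise, carries $D_n(G)$ onto $D_n(H)$. No generators of $G$ enter the definition.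

The purpose of $D_n(G)$ is to trade many generators for two without losing the group. We will show that for a suitable fixed $n$, depending only on $k$, the group $D_n(G)$ is generated by two elements for *every* $k$-generated $G$, and that, after $G$ is replaced by $G*F_2$, the isomorphism type of $D_n(G)$ determines that of $G$.

Why not take the whole wreath product $G\wr S_n$? Because $f\sigma\mapsto\chi(f)$ is a homomorphism from $G\wr S_n$ onto $G/G'$. For $G=\mathbb Z^6$ it is onto $\mathbb Z^6$, so $G\wr S_n$ needs at least six generators whatever $n$ is. The same holds for $G^n\rtimes A_n$. Passing to $\ker\chi$ removes exactly this quotient; we shall see in Section 7 that $D_n(G)$ is even perfect for $n\ge5$.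

## 2. Isomorphism of recursively presented groups as an equivalence relation on $\omega$

A group is *recursively presented* if it has a presentation $\langle X\mid R\rangle$ with $X$ a computable set of generators and $R$ a computable set of relators. It is equivalent to ask that $R$ be computably enumerable (c.e.): if $r$ is enumerated at stage $s$, replace it by the word $r(xx^{-1})^s$. The new set is computable, since a word of length $L$ need only be compared with stages $s\le L/2$.

For fixed $k\ge1$ let $(W_e)_{e\in\omega}$ be an effective enumeration of the c.e. sets of words in $x_1^{\pm1},\dots,x_k^{\pm1}$, and $G_e=\langle x_1,\dots,x_k\mid W_e\rangle$. The *isomorphism problem for $k$-generated recursively presented groups* is the equivalence relation $\{(i,j):G_i\cong G_j\}$ on $\omega$. Whether a word is trivial in $G_e$ is a $\Sigma^0_1$ question, uniformly in $e$: enumerate the consequences of $W_e$.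

We need a little of the arithmetical hierarchy. A set is $\Sigma^0_3$ if it has the form $\{e:\exists a\,\forall b\,\exists c\;P(e,a,b,c)\}$ with $P$ computable; $\Pi^0_2$ is $\forall\exists$; and $\Delta^0_2=\Sigma^0_2\cap\Pi^0_2$. By the limit lemma, a set is $\Delta^0_2$ when its characteristic function is the limit of a computable sequence of guesses. A $\Sigma^0_3$-complete set (under many-one reductions) is not $\Delta^0_2$, as the hierarchy is strict.

**Definition.** For equivalence relations $E,F$ on $\omega$, $E$ *computably reduces* to $F$, written $E\le F$, if there is a total computable $\Phi$ with $i\mathrel Ej\iff\Phi(i)\mathrel F\Phi(j)$. They are *bireducible* if each reduces to the other. $F$ is a *$\Sigma^0_3$-complete equivalence relation* if $F$ is $\Sigma^0_3$ and every $\Sigma^0_3$ equivalence relation on $\omega$ computably reduces to $F$.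

For example, let $E_{\min}=\{(i,j):\min W_i=\min W_j\}$, where now the $W_e$ are the c.e. subsets of $\omega$ and $\min\emptyset=\infty$. Sending $e$ to an index of the one-generator group $\langle x_1\mid x_1^{2^j},\ j\in W_e\rangle$ computably reduces $E_{\min}$ to the isomorphism problem with $k=1$: the group is $\mathbb Z/2^{\min W_e}$, or $\mathbb Z$ if $W_e=\emptyset$.

We use as a black box the following known result: *the isomorphism problem for $6$-generated recursively presented groups is a $\Sigma^0_3$-complete equivalence relation.* The question, from Uri Andrews, Matthew Harrison-Trainor, Meng-Che "Turbo" Ho, "Two results on complexities of decision problems of groups", arXiv:2403.02492 (2024), is whether $6$ can be lowered to $5$, and whether it can be lowered to $2$. The answer is yes to both, and $2$ is the limit.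

**Theorem A.** For every $k\ge2$ the isomorphism problem for $k$-generated recursively presented groups is a $\Sigma^0_3$-complete equivalence relation.

**Theorem B.** For $k=1$ it is not $\Sigma^0_3$-complete: it is $\Delta^0_2$, and computably bireducible with $E_{\min}$.

With two generators one can also prescribe their orders. For $p,q\in\{2,3,\dots\}\cup\{\infty\}$ let $C_{p,q}=\mathbb Z_p*\mathbb Z_q$, with $\mathbb Z_\infty=\mathbb Z$, the factors being generated by $x_1$ and $x_2$. Let $Q^{p,q}_e=C_{p,q}/\langle\langle W_e\rangle\rangle$, with $(W_e)$ the c.e. sets of words in $x_1^{\pm1},x_2^{\pm1}$.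

**Theorem C.** $\{(i,j):Q^{p,q}_i\cong Q^{p,q}_j\}$ is $\Sigma^0_3$-complete if and only if $(p,q)\ne(2,2)$. For $(p,q)\ne(2,2)$ and every $k\ge1$, the isomorphism problem for $k$-generated recursively presented groups reduces to it by a computable $\Phi$ such that every $Q^{p,q}_{\Phi(e)}$ is perfect. For $(2,2)$ the relation is $\Delta^0_2$ and bireducible with $E_{\min}$.

In particular, isomorphism of recursively presented quotients of $PSL_2(\mathbb Z)\cong\mathbb Z_2*\mathbb Z_3$ is $\Sigma^0_3$-complete.

**Corollary D.** There is a fixed $2$-generated recursively presented group $K$ with $\{e:G_e\cong K\}$ a $\Sigma^0_3$-complete set.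

The passage from equivalence relations to sets is the following observation, which serves both for Corollary D and for the negative statements.

**Lemma 1.** If $F$ is a $\Sigma^0_3$-complete equivalence relation, then some class $\{e:e\mathrel Fj\}$ is a $\Sigma^0_3$-complete set. In particular $F$ is not $\Delta^0_2$.

*Proof.* Let $S$ be a $\Sigma^0_3$-complete set and $s_0\in S$. The relation $i\mathrel Ej\iff i=j$ or $i,j\in S$ is a $\Sigma^0_3$ equivalence relation. Let $\Phi$ reduce it to $F$ and put $j=\Phi(s_0)$. Then $e\in S\iff e\mathrel Es_0\iff\Phi(e)\mathrel Fj$, so $S$ many-one reduces to the class of $j$. That class is $\Sigma^0_3$ because $F$ is. If $F$ were $\Delta^0_2$, so would be this $\Sigma^0_3$-complete set. $\square$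

Corollary D is Lemma 1 applied to Theorem A with $k=2$: take $K=G_j$.

## 3. Cyclic groups and quotients of the infinite dihedral group

Two cases can be settled by hand, and they are exactly the two exceptions.

**Proof of Theorem B.** Here $G_e\cong\mathbb Z/d_e\mathbb Z$, where $d_e$ is the gcd of the exponent sums of the words in $W_e$ (with $d_e=0$ if all vanish), and $G_i\cong G_j\iff d_i=d_j$. Let $d_{e,s}$ be the gcd of the exponent sums of the words enumerated by stage $s$. It is computable. It stays $0$ until a word of nonzero exponent sum appears, and from then on each value divides the previous one, so it changes only finitely often. Its limit is $d_e$. Guessing "$d_{i,s}=d_{j,s}$" at stage $s$ shows that the relation is $\Delta^0_2$, and by Lemma 1 it is not $\Sigma^0_3$-complete.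

To reduce it to $E_{\min}$, send $e$ to an index of the c.e. set $\{d_{e,s}:s\in\omega,\ d_{e,s}>0\}$. Its minimum is $d_e$, and it is empty exactly when $d_e=0$. The reduction of $E_{\min}$ to it is the example in Section 2. $\square$

**Proof of Theorem C for $(p,q)=(2,2)$.** In $C_{2,2}=\langle x_1,x_2\mid x_1^2,x_2^2\rangle=D_\infty$, the elements outside $\langle x_1x_2\rangle$ are the reflections, that is, the conjugates of $x_1$ and of $x_2$. A normal subgroup that contains a reflection contains $x_1$ or $x_2$, so its quotient has order at most $2$. A nontrivial normal subgroup without reflections is $\langle(x_1x_2)^m\rangle$ with $m\ge1$, and its quotient is dihedral of order $2m$ (for $m=1$, cyclic of order $2$). Hence quotients are classified up to isomorphism by their order in $\{1,2,4,6,\dots\}\cup\{\infty\}$. The order of the quotient by the relators enumerated by stage $s$ is computable, and it is non-increasing in $s$, so it stabilizes; its limit is the order of $Q_e^{2,2}$. As before, the relation is $\Delta^0_2$, hence not complete by Lemma 1. Sending $e$ to the set of finite orders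 that appear reduces it to $E_{\min}$. Conversely, the relators $(x_1x_2)^{2^j}$, $j\in W_e$, give a quotient of order $2^{\min W_e+1}$, infinite if $W_e=\emptyset$; this reduces $E_{\min}$ to it. $\square$

## 4. Two elements that generate $D_n(G)$

We recall that $A_n$ is $(n-2)$-transitive: an injection defined on $n-2$ points extends to exactly two permutations, which differ by a transposition, so one of them is even. We also need two facts about $3$-cycles.

**Lemma 2.** If $\mathrm{supp}\,\alpha\cap\mathrm{supp}\,\beta=\{i\}$, then $[\alpha,\beta]=(i\;\,\alpha(i)\;\,\beta(i))$.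

*Proof.* Follow $\alpha\beta\alpha^{-1}\beta^{-1}$. The point $i$ goes under $\beta^{-1}$ to a point of $\mathrm{supp}\,\beta\setminus\{i\}$, which $\alpha^{-1}$ fixes; $\beta$ returns it to $i$; then $\alpha$ gives $\alpha(i)$. The point $\alpha(i)$ is fixed by $\beta^{-1}$, goes to $i$, then to $\beta(i)$, which $\alpha$ fixes. The point $\beta(i)$ goes to $i$, then to $\alpha^{-1}(i)$, which $\beta$ fixes, then to $i$. For any other $v\in\mathrm{supp}\,\alpha$, $\beta^{-1}$ fixes $v$ and $\beta$ fixes $\alpha^{-1}v\ne i$, so $v$ returns to $v$; for any other $v\in\mathrm{supp}\,\beta$, $\alpha^{-1}$ fixes $\beta^{-1}v\neq i$ and $\alpha$ fixes $v$, so $v$ is fixed too. $\square$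

**Lemma 3.** A transitive group $K\le S_n$, $n\ge3$, generated by $3$-cycles is $A_n$.

*Proof.* Let $\Sigma$ with $|\Sigma|\ge3$ be maximal with $\mathrm{Alt}(\Sigma)\le K$; the support of a generator shows that such sets exist. Suppose $\Sigma$ is not everything. By transitivity some generator meets both $\Sigma$ and its complement. If it has the form $(a\,z\,z')$ with only $a\in\Sigma$, take distinct $b,c'\in\Sigma\setminus\{a\}$; by Lemma 2, $[(a\,z\,z'),(a\,b\,c')]=(a\,z\,b)\in K$. So in every case $K$ contains a $3$-cycle on two points of $\Sigma$ and one point $z\notin\Sigma$. Together with $\mathrm{Alt}(\Sigma)$ it generates a transitive subgroup of $\mathrm{Alt}(\Sigma\cup\{z\})$ in which the stabilizer of $z$ contains $\mathrm{Alt}(\Sigma)$, the full stabilizer of $z$ in $\mathrm{Alt}(\Sigma\cup\{z\})$. Counting, that subgroup is all of $\mathrm{Alt}(\Sigma\cup\{z\})$, against maximality. So $A_n\le K$, and $K\le A_n$ because $3$-cycles are even. $\square$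

The next lemma says which elements one has to produce in order to fill $D_n$. It is stated for a subgroup $H$ because we shall need that later.

**Lemma 4.** Let $n\ge3$, $H\le G$, $H=\langle Y\rangle$, and let $K\le G\wr S_n$ contain $A_n$ and all $d_{il}(h)$ with $i\ne l$, $h\in Y$. Then $D_n(H)\le K$.

*Proof.* For distinct $i,l,m$ and $g,h\in Y$, the functions $d_{il}(g)$ and $d_{im}(h)$ are both nontrivial only at $i$, so $[d_{il}(g),d_{im}(h)]=e_i([g,h])\in K$. Conjugating by $d_{il}(y)^{\pm1}$, $y\in Y$, conjugates the $i$-th entry by $y^{\pm1}$. Since $H'$ is the normal closure in $H$ of $\{[g,h]:g,h\in Y\}$, we get $e_i(H')\le K$ for all $i$.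

Now $d_{in}(hh')$ and $d_{in}(h)d_{in}(h')$ agree at $i$ and have the values $h'^{-1}h^{-1}$ and $h^{-1}h'^{-1}$ at $n$, so they differ by an element of $e_n(H')$. Since also $d_{in}(h)^{-1}=d_{in}(h^{-1})$, it follows that $d_{in}(h)\in K$ for all $h\in H$ and $i<n$. Let $f\in B_n(H)$. Then $f=\prod_{i<n}d_{in}(f(i))\cdot e_n(c)$ for some $c\in H$, and applying $\chi$ for the group $H$ gives $c\in H'$. So $f\in K$. Hence $B_n(H)\le K$, and $D_n(H)=B_n(H)A_n\le K$. $\square$

So from two elements we must extract $A_n$ and one $d_{il}(g_j)$ for each generator $g_j$. The trick is to let one element $b$ carry two commuting parts of coprime orders $3$ and $2$: powers of $b$ separate them. The part of order $3$ builds $A_n$, the part of order $2$ carries the generators.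

**Proposition 5.** Let $k\ge2$ be even, $n=2k+3$, $G=\langle g_1,\dots,g_k\rangle$, and $u_j=2j+2$, $v_j=2j+3$ for $1\le j\le k$. Put
$$a=(1\,2\,\cdots\,n),\qquad s=\prod_{j=1}^k e_{u_j}(g_j)\,(u_j\,v_j)\,e_{u_j}(g_j)^{-1},\qquad b=(1\,2\,3)\,s .$$
Then $D_n(G)=\langle a,b\rangle$.

For $k=2$: $n=7$, $s=d_{45}(g_1)\,d_{67}(g_2)\,(4\,5)(6\,7)$ and $b=(1\,2\,3)s$.

*Proof.*

**Step 1: $\langle a,b\rangle\le D_n(G)$.** By (2), $e_u(g)(u\,v)e_u(g)^{-1}=d_{uv}(g)(u\,v)$. The points $u_j,v_j$ are distinct and exhaust $\{4,\dots,n\}$, so the factors of $s$ commute; each is an involution, so $s^2=1$. Moreover $s=w\kappa$ with $w=\prod_jd_{u_jv_j}(g_j)\in B_n(G)$ and $\kappa=\prod_j(u_j\,v_j)$, which is in $A_n$ because $k$ is even. Also $a\in A_n$ because $n$ is odd. Write $\Gamma=\langle a,b\rangle$.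

**Step 2: $A_n\le\Gamma$.** Label and permutation of $s$ live on $\{4,\dots,n\}$, so $(1\,2\,3)$ and $s$ commute. Hence $b^4=(1\,2\,3)$ and $b^3=s$. Conjugating $(1\,2\,3)$ by powers of $a$ gives all $(i\;i{+}1\;i{+}2)$, indices mod $n$; they generate a transitive group, which is $A_n$ by Lemma 3. Consequently $w=s\kappa^{-1}\in\Gamma$ too.

**Step 3: separate the generators.** Let $\pi=(v_j\,1)(2\,3)\in A_n$. Since $w(1)=w(2)=w(3)=1$, the function $\pi w\pi^{-1}$ differs from $w$ only at $v_j$, where it is $w(1)=1$, and at $1$, where it is $w(v_j)=g_j^{-1}$. So $w(\pi w\pi^{-1})^{-1}$ has value $g_j$ at $1$, value $g_j^{-1}$ at $v_j$, and is trivial elsewhere: it is $d_{1v_j}(g_j)\in\Gamma$. As $A_n$ is $2$-transitive, conjugation gives all $d_{il}(g_j)\in\Gamma$. Lemma 4 with $H=G$ yields $D_n(G)\le\Gamma$. $\square$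

## 5. Recovering $G$ from $D_n(G)$

We now go back from $D_n(G)$ to $G$ in two stages: first recognize $B_n(G)$, then recognize the coordinates.

**Lemma 6.** For $n\ge5$ and any $G$, $B=B_n(G)$ is the only normal subgroup of $D=D_n(G)$ with quotient isomorphic to $A_n$.

*Proof.* Let $M\trianglelefteq D$ with $D/M\cong A_n$ and $M\ne B$. Since $D/B\cong A_n$ is simple, $MB\in\{B,D\}$. If $MB=B$, then $M\le B$ has the same finite index as $B$, so $M=B$; hence $MB=D$. Put $L=M\cap B$, normal in $D$; then $B/L\cong MB/M=D/M\cong A_n$. The subgroups $e_i(G')$ lie in $B$, are normal in $B$ and commute pairwise. Their images in the nonabelian simple group $B/L$ are normal and commute pairwise, so at most one is nontrivial: two nontrivial ones would both be all of $B/L$, making it abelian. But $A_n\le D$ permutes the $e_i(G')$ transitively by conjugation and normalizes $L$, so all images are trivial. Thus $(G')^n\le L$, and $B/L$ is a quotient of the abelian group $B/(G')^n$, a contradiction. $\square$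

Now for the coordinates. One would like to say that the isomorphism $B_n(G)\to B_n(H)$ permutes the $n$ coordinate factors. For arbitrary $G$ this fails. Take $G=P\times P$ with $P\ne1$ perfect; then $B_n(G)=G^n=P^{2n}$, and the automorphism that exchanges the first $P$ of coordinate $1$ with the first $P$ of coordinate $2$ carries $\ker\mathrm{pr}_1$ to the set of elements that vanish in one $P$ of coordinate $1$ and in one $P$ of coordinate $2$, which is no $\ker\mathrm{pr}_j$. What goes wrong is that $G$ has two nontrivial normal subgroups that commute. So we forbid that.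

**Definition.** $G$ has **(P)** if $G\ne1$ and any two nontrivial normal subgroups $M,N$ of $G$ satisfy $[M,N]\ne1$.

A nonabelian simple group has (P); $P\times P$ and nontrivial abelian groups do not. If $G$ has (P), then $G'\ne1$ (take $M=N=G$), and $C_G(N)=1$ for every nontrivial $N\trianglelefteq G$, since $C_G(N)$ is normal and commutes with $N$.

**Proposition 7.** If $n\ge5$, $G,H$ have (P) and $D_n(G)\cong D_n(H)$, then $G\cong H$.

*Proof.* By Lemma 6 an isomorphism restricts to an isomorphism $\theta:B_n(G)\to B_n(H)$.

**Step 1: $\theta$ moves coordinate subgroups to coordinate subgroups.** The groups $M_i=e_i(G')$ are $n$ nontrivial, pairwise commuting normal subgroups of $B_n(G)$. For each $j$ the groups $\mathrm{pr}_j\theta(M_i)$ are normal in $H$, because $\mathrm{pr}_j$ is onto, and they commute pairwise; by (P) at most one $i$ has $\mathrm{pr}_j\theta(M_i)\ne1$. Each $i$ has at least one such $j$, because $\theta(M_i)\ne1$. So "$j\mapsto$ the $i$ with $\mathrm{pr}_j\theta(M_i)\ne1$" is a partial map from an $n$-element set onto an $n$-element set, hence a bijection. With $\pi$ its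 inverse, $\theta(M_i)=e_{\pi(i)}(N_i)$ where $1\ne N_i\trianglelefteq H$.

**Step 2: centralizers give the coordinate kernels.** Since $C_G(G')=1$ and $C_H(N_i)=1$,
$$C_{B_n(G)}(M_i)=\{f:f(i)\in C_G(G')\}=\ker\mathrm{pr}_i,\qquad C_{B_n(H)}(\theta M_i)=\{f:f(\pi(i))\in C_H(N_i)\}=\ker\mathrm{pr}_{\pi(i)} .$$
So $\theta(\ker\mathrm{pr}_i)=\ker\mathrm{pr}_{\pi(i)}$, and $G\cong B_n(G)/\ker\mathrm{pr}_i\cong B_n(H)/\ker\mathrm{pr}_{\pi(i)}\cong H$. $\square$

It remains to arrange (P) without losing information. Adding a free factor $F_2$ does it.

**Lemma 8.** (i) $G*F_2$ has (P) for every group $G$. (ii) If $G,H$ are finitely generated and $G*F_2\cong H*F_2$, then $G\cong H$.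

*Proof.* (i) Write $G*F_2=A*B$ with $A=G*\mathbb Z$ and $B=\mathbb Z$, both infinite. We claim that a nontrivial normal subgroup $M$ contains an element whose normal form begins and ends with an $A$-syllable. Let $1\ne m\in M$. If $m$ begins and ends in $A$, take $m$. If it begins and ends in $B$, take $ama^{-1}$ with $1\ne a\in A$. If it begins in $A$ with syllable $a_1$ and ends in $B$, take $a^{-1}ma$ with $a\in A\setminus\{1,a_1\}$: it begins with $a^{-1}a_1\ne1$ and ends with $a$. If it begins in $B$ and ends in $A$, pass to $m^{-1}$. Symmetrically, a nontrivial normal $N$ contains $u$ that begins and ends with a $B$-syllable. With $m\in M$ as found, $mu$ and $um$ are reduced as written; the first begins in $A$, the second in $B$. So $mu\ne um$ and $[M,N]\ne1$.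

(ii) By the Grushko–Neumann theorem and the uniqueness of free decompositions (a consequence of the Kurosh subgroup theorem), a finitely generated group is a free product of finitely many nontrivial freely indecomposable groups, unique up to isomorphism and order. The group $\mathbb Z$ is indecomposable. So the list of factors of $G*F_2$ is that of $G$ with two copies of $\mathbb Z$ added, and likewise for $H$. Cancel two copies of $\mathbb Z$: $G$ and $H$ have the same factors. $\square$

## 6. Proof of Theorem A

**Upper bound.** We write isomorphism as a $\Sigma^0_3$ condition. $G_i\cong G_j$ iff there are $k$-tuples of words $\bar u,\bar v$ such that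

- $\forall w\,[w\in W_i\Rightarrow w(\bar u)=1\text{ in }G_j]$;
- $\forall w\,[w\in W_j\Rightarrow w(\bar v)=1\text{ in }G_i]$;
- for all $m\le k$, $u_m(\bar v)=x_m$ in $G_i$ and $v_m(\bar u)=x_m$ in $G_j$.

The first two clauses say that $x_m\mapsto u_m$ and $x_m\mapsto v_m$ define homomorphisms $G_i\to G_j$ and $G_j\to G_i$; the third says that these are mutually inverse. Membership in $W_i$ and triviality in $G_e$ are $\Sigma^0_1$, uniformly. So the first two clauses are $\Pi^0_2$, the last is $\Sigma^0_1$, and with $\exists\bar u,\bar v$ in front the relation is $\Sigma^0_3$.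

**Hardness.** We reduce the $6$-generated problem to the $2$-generated one. Given an index $e$ of a $6$-generated group $G_e$, let $\hat G_e=G_e*F_2$, with its $8$ generators and the same relators. Apply Proposition 5 with $k=8$, $n=19$: $D_{19}(\hat G_e)=\langle a,b\rangle$, where the labels of $a,b$ are fixed words in the $8$ generators, independent of $e$. For a word $v(x_1,x_2)$, compute formally $v(a,b)=f\sigma$ with $f$ a $19$-tuple of words. Then $v(a,b)=1$ iff $\sigma=1$ and all $19$ words are trivial in $\hat G_e$, a $\Sigma^0_1$ condition uniformly in $e$. By the s-m-n theorem there is a computable $\Phi$ with $W_{\Phi(e)}=\{v:v(a,b)=1\}$. The $2$-generated group $G_{\Phi(e)}$ is then isomorphic to $D_{19}(\hat G_e)$. So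
$$G_i\cong G_j\;\Longrightarrow\;\hat G_i\cong\hat G_j\;\Longrightarrow\;D_{19}(\hat G_i)\cong D_{19}(\hat G_j)\;\Longrightarrow\;\hat G_i\cong\hat G_j\;\Longrightarrow\;G_i\cong G_j .$$
The second implication holds because $D_{19}$ depends only on the isomorphism type. The third is Proposition 7 with Lemma 8(i), and the last is Lemma 8(ii). Thus $\Phi$ reduces the $6$-generated isomorphism problem, which is $\Sigma^0_3$-complete, to the $2$-generated one. For $k>2$, add the relators $x_3,\dots,x_k$: this reduces the $2$-generated problem to the $k$-generated one. Hence the $k$-generated problem is $\Sigma^0_3$-complete for every $k\ge2$, in particular for $k=5$ and $k=2$. With Theorem B, it is $\Sigma^0_3$-complete exactly when $k\ge2$. $\square$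

## 7. Prescribed orders $p$ and $q$: what has to be generated

We turn to Theorem C for $(p,q)\ne(2,2)$. The upper bound is that of Theorem A, since $Q^{p,q}_e$ is, uniformly in $e$, a $2$-generated recursively presented group: add the relators $x_1^p$, $x_2^q$ (omit one if the exponent is $\infty$).

For hardness we first shrink the orders. By symmetry assume $q\ge3$. If $q=\infty$, replace $q$ by $3$. Replace $p$ by a prime divisor of $p$, or by $2$ if $p=\infty$. The new $C_{p,q}$ is a quotient of the old one by finitely many relators, so a reduction for the new pair, with these relators added to each $W_{\Phi(e)}$, is a reduction for the old pair with the same groups as values. So from now on *$p$ is prime and $3\le q<\infty$*.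

Proposition 5 is of no use here. Its generators have orders $n$ and $6$ (or $3$ if... the case does not matter), and its trick was to split $b$ into two commuting parts by taking powers; if $x$ has prime order $p$, powers of $x$ separate nothing. What we need is this.

**Proposition 9.** Fix $k\ge1$. There are $n\ge5$ and explicit $x,y\in F_k\wr S_n$ such that for every group $G=\langle g_1,\dots,g_k\rangle$ the images of $x,y$ in $G\wr S_n$ satisfy $x^p=y^q=1$ and generate a $G^n$-conjugate of $D_n(G)$.

Since $D_n(G)$ is normal in $G\wr S_n$, such a conjugate is $D_n(G)$ itself.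

**Proposition 9 implies Theorem C for $(p,q)\ne(2,2)$.** Apply it, with $k+2$ in place of $k$, to the groups $\hat G_e=G_e*F_2$. As in Section 6, the set of words $v$ with $v(x,y)=1$ is c.e. uniformly in $e$, which gives a computable $\Phi$ with $W_{\Phi(e)}=\{v:v(x,y)=1\}$. Because $x^p=y^q=1$, there is a homomorphism from $C_{p,q}$ onto $\langle x,y\rangle$ taking $x_1,x_2$ to $x,y$, and its kernel is the image of $W_{\Phi(e)}$. So $Q^{p,q}_{\Phi(e)}\cong D_n(\hat G_e)$, and Proposition 7 and Lemma 8 show that $\Phi$ is a reduction of the $k$-generated problem. Taking $k=6$ gives completeness.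

*These values are perfect.* Let $n\ge5$. $A_n$ is perfect. For distinct $i,l,m,s,s'$ and $\pi'=(l\,m)(s\,s')\in A_n$ we have $\pi'd_{mi}(g)^{-1}\pi'^{-1}=d_{li}(g^{-1})$, so
$$[d_{mi}(g),\pi']=d_{mi}(g)\,d_{li}(g^{-1})=d_{ml}(g):$$
the entries at $i$ are $g^{-1}\cdot g=1$. By Lemma 4 with $H=Y=G$, $A_n$ and the $d_{ml}(g)$ generate $D_n(G)$; so $D_n(G)$ is perfect. $\square$

How can we choose $x=f\sigma$ and $y=f'\tau$? Since $\sigma$ has prime order, $x^p=1$ forces the product of the labels around each $\sigma$-cycle, suitably ordered, to be trivial, and similarly for $y$. We shall impose the same on $xy$ along the cycles of $\varphi=\sigma\tau$, so that $x$, $y$ and $xy$ are all $G^n$-conjugate to pure elements. The element $xy$ will then supply, through its powers, an element with small support, which replaces the trick with $b$. The danger is that these conditions leave no room for the generators of $G$. How much room they leave turns out to be the fundamental group of a closed surface built from $(\sigma,\tau)$, and we will need its genus to be at least $k$. So we first construct the permutations,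 then the labels, then prove generation.

## 8. Gluing faces: the permutations $\sigma,\tau$

Consider pairs $(\sigma,\tau)$ of permutations of a finite set with $\sigma^p=\tau^q=1$. A *face* is a cycle of $\varphi=\sigma\tau$; fixed points count as faces of length $1$. A point is *free* if $\sigma$ fixes it. The *genus* $\mathfrak g$ of a transitive pair on $n$ points is defined by
$$2-2\mathfrak g=\#\sigma+\#\tau+\#\varphi-n, \tag{3}$$
where $\#$ counts cycles including fixed points.

For example, let $p=q=3$ and $\tau=(1\,2\,3)$. With $\sigma=1$ there is one face, and $3+1+1-3=2$: genus $0$. With $\sigma=\tau^{-1}$ there are three faces of length $1$, and $1+1+3-3=2$: genus $0$. With $\sigma=\tau$ there is one face, and $1+1+1-3=0$: genus $1$.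

We write a face as a cyclic word in which $\varphi$ sends every letter to the next. Multiplying $\sigma$ by a $p$-cycle $\pi$ on free points replaces $\varphi$ by $\pi\varphi$.

**Lemma 10.** Let all $x_i$ be free points.

- *Merge.* Let $(x_1U_1),\dots,(x_pU_p)$ be faces of $p$ different transitive pairs on disjoint sets. Adding $\pi=(x_1\cdots x_p)$ to $\sigma$ gives a transitive pair on the union, in which these faces become one face $(x_1U_1x_2U_2\cdots x_pU_p)$. Genera add.
- *Split.* Let $(x_1U_1\cdots x_pU_p)$ be a face. Adding $\pi:x_{i+1}\mapsto x_i$ (indices mod $p$) splits it into $(x_1U_1),\dots,(x_pU_p)$. The genus is unchanged.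
- *Handle, $p$ odd.* Let $(x_1U_1\cdots x_pU_p)$ be a face. Adding $\pi=(x_1\cdots x_p)$ turns it into one face on the same points. The genus grows by $(p-1)/2\ge1$.
- *Handle, $p=2$.* Let $(x_1U_1x_2U_2x_3U_3x_4U_4)$ be a face. Adding $(x_1x_3)$ and then $(x_2x_4)$ turns it into one face on the same points. The genus grows by $1$.

All other faces stay as they are.

*Proof.* Only the images of the last letters of the words $x_iU_i$ change. *Merge:* the last letter of $x_iU_i$ was sent to $x_i$ and is now sent to $x_{i+1}$. Both $\#\sigma$ and $\#\varphi$ drop by $p-1$, so the right side of (3) is $\sum(2-2\mathfrak g_i)-2(p-1)=2-2\sum\mathfrak g_i$. *Split:* the last letter of $x_iU_i$ was sent to $x_{i+1}$ and is now sent to $x_i$. $\#\sigma$ drops by $p-1$ and $\#\varphi$ rises by $p-1$. *Handle, $p$ odd:* the last letter of $x_iU_i$ was sent to $x_{i+1}$ and is now sent to $x_{i+2}$. As $p$ is odd, $i\mapsto i+2$ is a single cycle mod $p$, so there is again one face. $\#\sigma$ drops by $p-1$, $\#\varphi$ is unchanged. *Handle, $p=2$:* by the split rule, $(x_1x_3)$ gives the faces $(x_1U_1x_2U_2)$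 and $(x_3U_3x_4U_4)$. Written as $(x_2U_2x_1U_1)$ and $(x_4U_4x_3U_3)$ they are joined by $(x_2x_4)$ to $(x_2U_2x_1U_1x_4U_4x_3U_3)$, by the same computation as in the merge rule. $\#\sigma$ drops by $2$, $\#\varphi$ is unchanged. $\square$

**Proposition 11.** Let $c=2(p-1)(q-1)\ge4$. There are $n$ and $\sigma,\tau\in S_n$ with the following properties, where $r=n-c$ is prime and $r>c$.

(a) $\langle\sigma,\tau\rangle$ is transitive, $\sigma^p=\tau^q=1$, $\sigma$ has a fixed point, and $\mathfrak g\ge k$.

(b) $\varphi=\sigma\tau$ has one $r$-cycle and $2(p-1)$ cycles of length $q-1\ge2$; moreover $r>n/2$, $r\le n-3$ and $\gcd(r,q-1)=1$.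

(c) $\sigma,\tau\in A_n$.

(d) $\langle\sigma,\tau\rangle=A_n$.

*Proof.*

**Step 1: a long chain of genus $0$ with one face.** Let $T_i$ $(1\le i\le m)$ be $q$ points $t_{i,0},\dots,t_{i,q-1}$ with $\tau=(t_{i,0}\cdots t_{i,q-1})$ and $\sigma=1$. This has one face and genus $0$, as $q+1+1-q=2$. A *singleton*, with $\sigma=\tau=1$, also has one face and genus $0$. Successively for $i=1,\dots,m-1$, merge along $(t_{i,q-1},\,t_{i+1,0},\,z^{(i)}_1,\dots,z^{(i)}_{p-2})$ with $p-2$ new singletons $z^{(i)}_j$. The points are free: $t_{i,q-1}\ne t_{i,0}$ has not been used before. Write $P_i=t_{i,0}\cdots t_{i,q-2}$, $T_m=t_{m,0}\cdots t_{m,q-1}$ and $z^{(i)}=z^{(i)}_1\cdots z^{(i)}_{p-2}$. We claim that the resulting single face is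
$$P_1P_2\cdots P_{m-1}\,T_m\,z^{(m-1)}\,t_{m-1,q-1}\,z^{(m-2)}\,t_{m-2,q-1}\cdots z^{(1)}\,t_{1,q-1}. \tag{4}$$
For $m=1$ this is $T_1$. Suppose (4) holds for $m$. Starting at $t_{m,q-1}$ and using $T_m=P_mt_{m,q-1}$, the face reads $t_{m,q-1}z^{(m-1)}t_{m-1,q-1}\cdots z^{(1)}t_{1,q-1}P_1\cdots P_m$. The merge rule appends $T_{m+1}$ and then $z^{(m)}$; rotated to begin at $P_1$, this is (4) for $m+1$. The genus is $0$.

For $p=2$, $q=3$, $m=2$, for instance, $\sigma=(t_{1,2}\,t_{2,0})$, and (4) is $t_{1,0}\,t_{1,1}\,t_{2,0}\,t_{2,1}\,t_{2,2}\,t_{1,2}$; one checks $\varphi(t_{1,1})=\sigma(t_{1,2})=t_{2,0}$ and $\varphi(t_{2,2})=\sigma(t_{2,0})=t_{1,2}$.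

For $2\le i\le m-1$ the point $t_{i,1}$ is free and lies in $P_i$, as $q\ge3$, and consecutive ones are at distance $q-1$ in (4). These are our supply of free points.

**Step 2: cut off $2(p-1)$ small faces.** Split along $t_{2,1},\dots,t_{p+1,1}$. The first $p-1$ pieces have length $q-1$, the last piece is the rest; it contains the arc that starts at $t_{p+1,1}$ and runs through $t_{p+2,1},t_{p+3,1},\dots$ undisturbed. Split the rest along $t_{p+2,1},\dots,t_{2p+1,1}$ in the same way. This gives $2(p-1)$ *small* faces of length $q-1$ and one *big* face that contains all remaining $t_{i,1}$. The genus is still $0$.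

**Step 3: raise the genus.** Perform $k$ handle operations on unused points $t_{i,1}$ of the big face. Its set of points does not change, and now $\mathfrak g\ge k$.

**Step 4: adjust the length.** Perform $N$ merges, each joining an unused $t_{i,1}$ of the big face with $p-1$ new singletons. Each adds $p-1$ points to the big face and leaves the genus unchanged. Now
$$n=mq+(m-1)(p-2)+(p-1)N,$$
and the big face has length $r=n-c$.

**Step 5: make $r$ prime.** Take $m=2(p-1)m'$. Since $-(p-2)=1-(p-1)$,
$$r=m(p+q-2)-(p-2)+(p-1)N-c=1+(p-1)\bigl[2m'(p+q-2)-1+N-2(q-1)\bigr].$$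
By division with remainder, every large integer is a value of the bracket with $0\le N<2(p+q-2)$ and $m'$ large. There are $m-2$ points $t_{i,1}$ with $2\le i\le m-1$, and at most $2p+k\max(p,4)+2(p+q-2)$ of them are used. So for $m'$ large there are enough, with some left free. By Dirichlet's theorem there are infinitely many primes $\equiv1$ mod $p-1$, so we can choose $m'$ and $N$ such that $r$ is prime, $r>c$ and $r>q-1$.

**Step 6: (a), (b), (c).** (a) is clear from the construction; a point left free is fixed by $\sigma$. For (b): $r>c=n-r$ gives $r>n/2$; $c\ge4$ gives $r\le n-3$; and $\gcd(r,q-1)=1$ because $r$ is a prime larger than $q-1$. For (c): besides fixed points, $\tau$ has $m$ cycles of length $q$, and $m$ is even, so $\tau$ is even. $\varphi$ is even because $r$ is odd (a prime larger than $4$) and the number $2(p-1)$ of small cycles, all of the same length, is even. So $\sigma=\varphi\tau^{-1}$ is even.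

**Step 7: (d), through primitivity.** The permutation $\lambda=\varphi^{q-1}$ is trivial on the small faces and, by (b), an $r$-cycle on the big one. Consider a block system with blocks of size $d$. If $\lambda$ moves a block, then the block is disjoint from its image, so it lies in the support of $\lambda$; its orbit under $\langle\lambda\rangle$, a group of prime order $r$, consists of $r$ blocks. So $rd\le n<2r$ and $d=1$. If $\lambda$ fixes all blocks, then a block that meets the support contains the whole support, so $d\ge r>n/2$ and, as $d$ divides $n$, $d=n$. Thus the group is primitive. By Jordan's theorem (Wielandt, *Finite Permutation Groups*, Thm 13.9: a primitive group of degree $n$ containing an $r$-cycle with $r$ prime, $r\le n-3$, contains $A_n$), $\langle\sigma,\tau\rangle\ge A_n$. With (c), equality holds. $\square$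

Note that $n=r+c\ge9$.

## 9. Labels from the fundamental group of a closed surface

Fix $\sigma,\tau,\varphi$ as in Proposition 11. Let $F=\langle X,Y\rangle$ be free, acting on $\{1,\dots,n\}$ via $\rho:X\mapsto\sigma$, $Y\mapsto\tau$, and let $S=\mathrm{Stab}_F(1)$. Let $R$ be the subgroup of $S$ generated by all $u^{-1}z^\ell u$, where $z\in\{X,Y,XY\}$, $u\in F$ and $\ell$ is the length of the $z$-cycle of $u(1)$. Conjugating such an element by $s\in S$ replaces $u$ by $us$ (or $us^{-1}$), and $us^{\pm1}(1)=u(1)$; so $R\trianglelefteq S$. The elements of $R$ are those that the labels will have to kill.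

**Lemma 12.** $S/R$ is the fundamental group of a closed orientable surface of genus $\mathfrak g$. Hence it surjects onto $F_k$.

*Proof.* Let $\Lambda$ be the graph with vertices $1,\dots,n$ and, for each $v$, an edge $X_v$ from $v$ to $\sigma(v)$ and an edge $Y_v$ from $v$ to $\tau(v)$. A word in $X^{\pm1},Y^{\pm1}$, read from right to left, describes a path from any given vertex; the path of $z$ from $v$ ends at $z(v)$. With products of paths also written from right to left, the fundamental group of $\Lambda$ at $1$ is therefore $S$.

Attach discs: for each $z\in\{X,Y,XY\}$ and each cycle of $\rho(z)$, of length $\ell$, choose $v$ on the cycle and glue a disc along the closed path of $z^\ell$ from $v$.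

*The result is a closed surface.* The edge $X_v$ occurs exactly twice in the boundaries of discs, once in the disc of the $\sigma$-cycle of $v$ and once in the disc of the $\varphi$-cycle of $\tau^{-1}(v)$. Likewise $Y_v$ occurs once in the disc of the $\tau$-cycle of $v$ and once in that of the $\varphi$-cycle of $v$. At a vertex there are four ends of edges: $X$ outgoing, $X$ incoming, $Y$ outgoing, $Y$ incoming. Boundaries of discs pass through the vertex four times: from $X$ incoming to $X$ outgoing ($\sigma$-disc), from $Y$ incoming to $Y$ outgoing ($\tau$-disc), and, in $\varphi$-discs, once from $Y$ incoming to $X$ outgoing and once from $X$ incoming to $Y$ outgoing. So the four ends are joined in the cyclic order $X$ in, $X$ out, $Y$ in, $Y$ out, and a neighborhood of the vertex is a disc.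

*It is connected and orientable, of genus $\mathfrak g$.* It is connected because $\langle\sigma,\tau\rangle$ is transitive. Orient the $\sigma$- and $\tau$-discs so that their boundaries run along the edges forward, and the $\varphi$-discs so that their boundaries run along the edges backward. Each edge is then traversed once in each direction, so these orientations fit together. The Euler characteristic is $n-2n+\#\sigma+\#\tau+\#\varphi=2-2\mathfrak g$ by (3).

*Its fundamental group is $S/R$.* By van Kampen's theorem, attaching the discs kills the normal closure in $S$ of the elements $u^{-1}z^\ell u$, with one $u$ chosen such that $u(1)=v$ for each chosen $v$. This normal closure is $R$: another $u'$ with $u'(1)=v$ differs from $u$ by an element of $S$ on the right, and if $v'=z^av$ is another point of the cycle and $u'(1)=v'$, then with $u''=z^{-a}u'$, which has $u''(1)=v$, we get $u'^{-1}z^\ell u'=u''^{-1}z^\ell u''$.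

Finally, the group $\langle a_1,b_1,\dots,a_{\mathfrak g},b_{\mathfrak g}\mid\prod[a_i,b_i]\rangle$ surjects onto $F_{\mathfrak g}$ by killing all $b_i$, hence onto $F_k$, as $\mathfrak g\ge k\geq 1$ by (a). $\square$

With genus $0$ we would have $S=R$ and no room for any label; this is why the handles were added.

Fix once and for all a surjection $S\to S/R\to F_k$. For $G=\langle g_1,\dots,g_k\rangle$ let $\psi:S\to F_k\to G$ be the composite with the map to $G$ given by the generators. It is surjective and kills $R$. Fix $u_i\in F$ with $u_i(1)=i$ and $u_1=1$, and define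
$$\Psi(z)=f_z\,\rho(z),\qquad f_z(i)=\psi\bigl(u_i^{-1}\,z\,u_{z^{-1}i}\bigr)\qquad(z\in F).$$
The argument of $\psi$ fixes $1$. Inserting $u_{z^{-1}i}u_{z^{-1}i}^{-1}$ between $z$ and $z'$ gives $f_{zz'}(i)=f_z(i)f_{z'}(z^{-1}i)$, which by (1) says that $\Psi:F\to G\wr S_n$ is a homomorphism. Put
$$x=\Psi(X),\qquad y=\Psi(Y),\qquad\Gamma=\langle x,y\rangle .$$
The labels of $x,y$ are fixed words in the $g_j$, so $x,y$ are images of fixed elements of $F_k\wr S_n$. We next see why killing $R$ makes $x,y,xy$ conjugate to pure elements.

**Lemma 13.** If $f\rho_0\in G\wr S_n$ and, for each $v$ with $\rho_0$-cycle length $\ell$, the label of $(f\rho_0)^\ell$ at $v$ is $1$, then $f\rho_0=h\rho_0h^{-1}$ for some $h\in G^n$.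

*Proof.* Let $F_j$ be the label of $(f\rho_0)^j$, $j\ge0$. Choose a point $v$ in each cycle and set $h(\rho_0^jv)=F_j(\rho_0^jv)$. This is well defined: by (1), $F_{j+\ell}(\rho_0^jv)=F_j(\rho_0^jv)F_\ell(v)=F_j(\rho_0^jv)$. Again by (1), $F_{j+1}(i)=f(i)F_j(\rho_0^{-1}i)$; at $i=\rho_0^{j+1}v$ this says $h(i)=f(i)h(\rho_0^{-1}i)$. So $f(i)=h(i)h(\rho_0^{-1}i)^{-1}$, which by (2) is the label of $h\rho_0h^{-1}$ at $i$. $\square$

For $z\in\{X,Y,XY\}$ and $v$ with $z$-cycle length $\ell$, the label of $\Psi(z)^\ell=\Psi(z^\ell)$ at $v$ is $\psi(u_v^{-1}z^\ell u_v)=1$, since $u_v^{-1}z^\ell u_v\in R$. With Lemma 13 we obtain: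

(e) $x,y,xy$ are $G^n$-conjugate to the pure elements $\sigma,\tau,\varphi$ respectively. In particular $x^p=y^q=1$, and $x,y\in D_n(G)$, since $D_n(G)$ is normal in $G\wr S_n$ and contains $\sigma,\tau$ by (c).

(f) For $z\in S$ the label of $\Psi(z)$ at $1$ is $\psi(u_1^{-1}zu_1)=\psi(z)$. So the labels at $1$ of the elements of $\Gamma$ that fix the point $1$ form all of $G$.

Both properties persist if $\Gamma,x,y$ are conjugated by some $h\in G^n$. For (e) this is clear; in (f) the labels in question are replaced by their conjugates under $h(1)$, and $h(1)Gh(1)^{-1}=G$. Also, $\Gamma$ maps onto $A_n$ by (d).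

## 10. From $\langle x,y\rangle$ to $D_n(G)$: twisted $3$-cycles

We prove that $\Gamma$ is a $G^n$-conjugate of $D_n(G)$. By (e) only the generation is at stake. The plan follows Lemma 4: get $A_n$, then get all the $d_{il}(g)$.

**Definition.** A *twisted $3$-cycle* is a $G^n$-conjugate $k\zeta k^{-1}$ of a $3$-cycle $\zeta\in S_n$.

For example $e_1(g)(1\,2\,3)e_1(g)^{-1}=d_{12}(g)(1\,2\,3)$ is one. The element $e_1(g)(1\,2\,3)$ with $g\ne1$ is not: the label of its cube at $1$ is $g$, whereas twisted $3$-cycles have cube $1$.

By (2), $k\alpha k^{-1}$ depends only on the restriction of $k$ to $\mathrm{supp}\,\alpha$, and it is unchanged if $k$ is multiplied on the right by a function that is constant on the cycles of $\alpha$. We call these two facts the *freedom in $k$*.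

**Step 1: $\Gamma$ contains a twisted lift of every $3$-cycle.** The aim is to make a commutator of two elements whose supports meet in one point. Let $T$ be the union of the small faces, $|T|=c<n/2$. By (e), $xy$ is conjugate to $\varphi$, so $\eta=(xy)^r=k\alpha k^{-1}$ with $k\in G^n$ and $\alpha=\varphi^r$. On the big face $\alpha$ is trivial, and on each small face it is a cycle of length $q-1\ge2$, because $\gcd(r,q-1)=1$. So $\mathrm{supp}\,\alpha=T$.

Pick $i\in T$. As $|T|-1\le n-|T|$ and $|T|\le n-2$, the $(n-2)$-transitivity of $A_n$ gives $\gamma=f\bar\gamma\in\Gamma$ with $\bar\gamma(i)=i$ and $\bar\gamma T\cap T=\{i\}$. Then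
$$\eta_1=\gamma\eta\gamma^{-1}=k_1\beta k_1^{-1},\qquad k_1=f\cdot\bar\gamma k\bar\gamma^{-1}\in G^n,\quad\beta=\bar\gamma\alpha\bar\gamma^{-1},\quad\mathrm{supp}\,\beta=\bar\gamma T .$$
Multiplying $k_1$ on the right by a constant, we may assume $k_1(i)=k(i)$. Then there is $k^*\in G^n$ that agrees with $k$ on $T$ and with $k_1$ on $\bar\gamma T$. By the freedom in $k$, $\eta=k^*\alpha k^{*-1}$ and $\eta_1=k^*\beta k^{*-1}$. So $[\eta,\eta_1]=k^*[\alpha,\beta]k^{*-1}$, and by Lemma 2 this is a twisted $3$-cycle in $\Gamma$. Conjugating a twisted lift of $\zeta$ by $\gamma'=f'\bar\gamma'\in\Gamma$ gives a twisted lift of $\bar\gamma'\zeta\bar\gamma'^{-1}$. Since $\Gamma$ maps onto the $3$-transitive group $A_n$, every $3$-cycle has a twisted lift in $\Gamma$. This property, too, persists under conjugation of $\Gamma$ by elements of $G^n$.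

**Step 2: after a $G^n$-conjugation, $A_n\le\Gamma$.** The aim is to untwist enough $3$-cycles simultaneously. Take twisted lifts $k_j\,(2j{-}1\;\,2j\;\,2j{+}1)\,k_j^{-1}\in\Gamma$ for all $j\ge1$ with $2j+1\le n$. Consecutive supports share only the point $2j+1$, and non-consecutive ones are disjoint. Adjusting $k_2,k_3,\dots$ in turn by right constants so that $k_{j+1}(2j+1)=k_j(2j+1)$, we may write all of them as $k(\cdot)k^{-1}$ with a single $k\in G^n$. Replace $\Gamma$ by $k^{-1}\Gamma k$. These elements become pure. They generate a transitive group on $\{1,\dots,n'\}$, where $n'\in\{n,n-1\}$ is odd; by Lemma 3 it is $\mathrm{Alt}\{1,\dots,n'\}$. If $n'=n$ we are done.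

Let $n'=n-1$. Take a twisted lift $k'(1\,2\,n)k'^{-1}\in\Gamma$, normalized by a right constant so that $k'(1)=1$. Conjugate $\Gamma$ by $e_n(k'(n))^{-1}$. This fixes the pure elements found, which lie in $\mathrm{Alt}\{1,\dots,n-1\}$, and replaces $k'(n)$ by $1$. So we may assume
$$t^*=e_2(c_0)\,(1\,2\,n)\,e_2(c_0)^{-1}\in\Gamma\qquad\text{for some }c_0\in G .$$
To get rid of the point $2$ that carries the twist, take a commutator with $(1\,3\,4)$, which commutes with $e_2(c_0)$. By Lemma 2,
$$[t^{*-1},(1\,3\,4)]=e_2(c_0)\,[(1\,n\,2),(1\,3\,4)]\,e_2(c_0)^{-1}=e_2(c_0)\,(1\,n\,3)\,e_2(c_0)^{-1}=(1\,n\,3)\in\Gamma .$$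
Together with $\mathrm{Alt}\{1,\dots,n-1\}$ it generates $A_n$, by Lemma 3. So $A_n\le\Gamma$.

**Step 3: split $\Gamma$, and define the subgroup $H$ of visible differences.** From now on $\Gamma,x,y$ denote the conjugates reached in Step 2. Let $\Delta=\Gamma\cap G^n$. Since $\Gamma$ maps onto $A_n\le\Gamma$, we have $\Gamma=\Delta A_n$. If $f\alpha\in\Gamma$ then $f\in\Delta$; so (f) gives
$$\{w(1):w\in\Delta\}=G. \tag{5}$$
Let $H=\langle w(m)w(l)^{-1}:w\in\Delta,\ m\ne l\rangle\le G$. We show that $D_n(H)\le\Gamma$, then that $H$ is normal, then that $H=G$.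

**Step 4: $D_n(H)\le\Gamma$.** By Lemma 4 it is enough to find in $\Gamma$ all $d_{il}(h)$ for the given generators $h$ of $H$. Let $w\in\Delta$, $i,l,m$ distinct, and $\pi=(i\,l\,m)$. Then $u=w(\pi w\pi^{-1})^{-1}\in\Delta$ is supported on $\{i,l,m\}$, and $u(m)=w(m)w(\pi^{-1}m)^{-1}=w(m)w(l)^{-1}$. Let $\pi'=(m\,s)(s'\,s'')$ with $s,s',s''$ distinct and outside $\{i,l,m\}$; this is possible since $n\ge9$. Then $\pi'u\pi'^{-1}$ agrees with $u$ at $i$ and $l$, is $1$ at $m$, is $u(m)$ at $s$, and is $1$ elsewhere. So $u(\pi'u\pi'^{-1})^{-1}=d_{ms}(u(m))\in\Delta$. Conjugating by the $2$-transitive group $A_n$ gives all $d_{il}(h)$ with $h=w(m)w(l)^{-1}$.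

**Step 5: $H\trianglelefteq G$.** Given $g\in G$ and a generator $h$ of $H$, choose $w\in\Delta$ with $w(1)=g$, by (5), and some $l\ne1$. Then $w\,d_{1l}(h)\,w^{-1}\in\Delta$ has value $ghg^{-1}$ at $1$ and value $1$ at any $s\notin\{1,l\}$. Hence $ghg^{-1}\in H$. So $gHg^{-1}\le H$ for all $g$.

**Step 6: $H=G$.** We test what is left of the labels modulo $H$. By definition of $H$, all values of a given $w\in\Delta$ lie in one coset of $H$. Define
$$\bar c:\Gamma\to G/H,\qquad\bar c(w\alpha)=w(1)H\qquad(w\in\Delta,\ \alpha\in A_n).$$
It is a homomorphism, because the label of $(w\alpha)(w'\alpha')$ at $1$ is $w(1)w'(\alpha^{-1}1)\in w(1)w'(1)H$. It is onto by (5). For any element of $\Gamma$, $\bar c$ is the coset of its label at an arbitrary point. Now use (e) and (2). First, $x=h\sigma h^{-1}$ for some $h\in G^n$, and its label at a $\sigma$-fixed point, which exists by (a), is $1$; so $\bar c(x)=1$. Next, $xy$ is $G^n$-conjugate to $\varphi$, so the label of $(xy)^\ell$ at a point of a $\varphi$-cycle of length $\ell$ is $1$. Taking $\ell=r$ and $\ell=q-1$, we get $\bar c(xy)^r=\bar c(xy)^{q-1}=1$.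 As $\gcd(r,q-1)=1$, $\bar c(xy)=1$, hence $\bar c(y)=1$. So $\bar c$ is trivial on $\Gamma=\langle x,y\rangle$, and being onto it shows $G=H$.

Thus $D_n(G)=D_n(H)\le\Gamma$, and $\Gamma\le D_n(G)$ by (e). So $\Gamma=D_n(G)$ after conjugation by an element of $G^n$, which proves Proposition 9, and with it Theorem C. $\square$
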